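\title{Additive complements with nearly minimal product and polynomial growth}

\begin{abstract}
Two sets $A,B$ of nonnegative integers are additive complements if every sufficiently large integer is a sum $a+b$ with $a\in A$, $b\in B$. Counting gives $A(x)B(x)\ge x-O(1)$, and by a theorem of Narkiewicz the relation $A(x)B(x)=(1+o(1))x$ forces $\min\{A(x),B(x)\}=x^{o(1)}$. We show that any positive slack removes this obstruction: for every $\delta>0$ there are additive complements with $\limsup A(x)B(x)/x\le1+\delta$ and $\min\{A(x),B(x)\}\asymp x^{c}$ for some $c>0$. The same construction gives the exponent $(1-o(1))\,\delta/\log(1/\delta)$ as $\delta\to0^+$, within a factor $O(\log(1/\delta))$ of the known upper bound, and shows that Narkiewicz's theorem admits no rate of convergence.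
\end{abstract}

\section{The question and the results}\label{sec:intro}

Two sets $A,B$ of nonnegative integers are \emph{additive complements} if every sufficiently large integer can be written as $a+b$ with $a\in A$ and $b\in B$. For real $x$ let $A(x)=|\{a\in A: a\le x\}|$ be the counting function of $A$. Suppose that every integer $n\ge n_0$ lies in $A+B$. A representation $n=a+b$ of an integer $n\in[n_0,x]$ has $a,b\le x$, and different $n$ use different pairs $(a,b)$. Hence
\begin{equation}\label{eq:trivial}
A(x)B(x)\ge x-n_0\qquad(x\ge n_0).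
\end{equation}
So $\limsup A(x)B(x)/x\ge1$, and the excess over $1$ measures waste: pairs whose sum repeats another sum or exceeds $x$. A second quantity, the exponent $\log\min\{A(x),B(x)\}/\log x$, measures how evenly the two sets share the work. If $A(x)B(x)=O(x)$, the minimum is $O(\sqrt x)$, so the exponent is asymptotically at most $1/2$.

The two simplest examples sit at opposite ends. If $A=\{0,1,\dots,w-1\}$ and $B$ is the set of nonnegative multiples of $w$, then $A(x)B(x)/x\to1$, but $A$ is finite and the exponent tends to $0$. If $A$ is the set of all sums of distinct powers of $4$ (the empty sum included) and $B=2A$, then binary expansion shows that $A+B$ contains every nonnegative integer, and both counting functions have order $\sqrt x$. But at $x=(4^{k+1}-1)/3$ we have $A(x)=2^{k+1}$ and $B(x)=2^k$, so $\limsup A(x)B(x)/x\ge3/2$. The first pair is economical and unbalanced, the second balanced and wasteful.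

Two known results say that such a trade-off cannot be avoided. Narkiewicz (1959) proved that additive complements with $A(x)B(x)=(1+o(1))x$ satisfy
\[
\lim_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}=0 .
\]
A quantitative form is also known. Let $C_0=\frac12\bigl(-3-\sqrt2+\sqrt{3+12\sqrt2}\bigr)=0.027315\ldots$ and
\[
f(\delta)=\log_2\frac{(2\delta+2)^2}{3-2\delta+\sqrt{(3-2\delta)^2-(2\delta+2)^3}}\,;
\]
this function is strictly increasing on $[0,C_0]$, with $f(0)=0$ and $f(C_0)=1/2$. For additive complements $A,B$ and $0\le\delta<C_0$,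
\begin{equation}\label{eq:known}
\limsup_{x\to\infty}\frac{A(x)B(x)}x=1+\delta\quad\Longrightarrow\quad\limsup_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}\le f(\delta).
\end{equation}
Since $f(\delta)>0$ for $\delta>0$, this leaves room for a positive exponent under an arbitrarily small waste. The following question comes from the paper of Fang and S\'andor \cite{FS}.

\begin{quote}
\emph{Is it true that for every $\delta>0$ there are additive complements $A$ and $B$ with}
\[
\limsup_{x\to\infty}\frac{A(x)B(x)}x\le1+\delta\qquad\text{\emph{and}}\qquad\liminf_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}>0\,?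
\]
\end{quote}

A rough count suggests that the answer is yes. If $A(x)\approx x^c$, then about $t^c$ elements of $A$ are available to represent the integers near $t$, so one may hope to take $B$ of density about $t^{-c}$ near $t$. Then $B(x)\approx\int_1^xt^{-c}\,dt\approx x^{1-c}/(1-c)$, and the ratio $A(x)B(x)/x$ is about $1/(1-c)$, which is close to $1$ when $c$ is small. This is only a heuristic, and it hides the difficulty, which is arithmetic: one fixed set $A$ must produce almost no repeated sums at every scale $t$. We show that this can be arranged.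

Throughout, $\log$ is the natural logarithm, $1/\infty=0$, and $u(x)\asymp v(x)$ means that $u(x)/v(x)$ lies between two positive constants for all large $x$.

\begin{theorem}\label{thm:A}
Let $0<\delta\le1$ and $c=\dfrac{\log(1+\delta/4)}{\log(4\lceil40/\delta\rceil)}>0$. There are additive complements $A,B$ with
\[
\limsup_{x\to\infty}\frac{A(x)B(x)}x\le1+\delta\qquad\text{and}\qquad\lim_{x\to\infty}\frac{\log\min\{A(x),B(x)\}}{\log x}=c;
\]
in fact $\min\{A(x),B(x)\}\asymp x^c$.
\end{theorem}

For $\delta>1$ the pair for $\delta=1$ serves, so the answer to the question is yes. To ask for the best exponent, let $c^*(\delta)$ be the supremum of $\liminf_{x\to\infty}\log\min\{A(x),B(x)\}/\log x$ over all additive complements with $\limsup A(x)B(x)/x\le1+\delta$.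

\begin{theorem}\label{thm:B}
As $\delta\to0^+$,
\[
(1-o(1))\,\frac{\delta}{\log(1/\delta)}\le c^*(\delta)\le f(\delta)=\Bigl(\frac7{\log2}+o(1)\Bigr)\delta .
\]
\end{theorem}

The upper bound is a consequence of \eqref{eq:known}; the lower bound comes from our construction. The two differ by a factor $O(\log(1/\delta))$, and we do not determine the exact order of $c^*(\delta)$. Letting the slack tend to $0$ slowly, we find that the limit in Narkiewicz's theorem can be approached arbitrarily slowly.

\begin{theorem}\label{thm:C}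
For every function $\varphi(x)\ge0$ with $\varphi(x)\to0$ as $x\to\infty$ there are additive complements $A,B$ with $A(x)B(x)=(1+o(1))x$ and $\min\{A(x),B(x)\}\ge x^{\varphi(x)}$ for all large $x$.
\end{theorem}

All three theorems come from one construction with free parameters. Its waste is bounded in Proposition~\ref{prop:main}, and the parameters are chosen in Section~\ref{sec:param}.

\section{Sparse sets that are intervals modulo $Q$}\label{sec:idea}

The pair $\{0,\dots,w-1\}$ and $w\mathbb Z_{\ge0}$ wastes nothing because the first set is an interval. An infinite set $A$ with $A(x)\approx x^c$ is sparse and far from an interval. The way out is to make most of $A\cap[0,x]$ an interval \emph{modulo} a number $Q$ that depends on the scale of $x$.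

A decimal model shows how. Arrange $A=\{a_0,a_1,\dots\}$ in levels $k=0,1,2,\dots$, with $2^k$ elements in levels $0,\dots,k$ together, and put $a_j=10^k+j$ when $a_j$ belongs to level $k$:
\[
1;\qquad 11;\qquad 102,\,103;\qquad 1004,\dots,1007;\qquad 10008,\dots,10015;\qquad\dots
\]
Every $a_j$ of level at least $h$ satisfies $a_j\equiv j\pmod{10^h}$. Consider levels $0,1,2$ and work modulo $10$. The elements $11,102,103$ have the consecutive residues $1,2,3$, while $a_0=1$ does not continue the pattern and is left unused. Adding $\{1,2,3\}$ to $\{0,3,6,9\}$ gives $1,2,\dots,12$, which covers all residues modulo $10$. So every large integer is one of $11,102,103$ plus a number with last digit $0$, $3$, $6$ or $9$; for example $2025=102+1923$. These numbers have density $4/10$, and $A$ has four elements in levels $0,1,2$, so the product is $1.6$ where the ideal value is $1$. The loss has two factors: $4/3$ because $a_0$ is unused, and $6/5$ because $3$ does not divide $10$.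

Both factors shrink at higher levels. With levels up to $4$ and modulus $100$, the elements $a_2,\dots,a_{15}$ give $14$ consecutive residues, there are $8$ multiples of $14$ in $[0,100)$, and the product is $16\cdot8/100=1.28$. With levels up to $6$ and modulus $1000$, the elements $a_4,\dots,a_{63}$ give $60$ consecutive residues, there are $17$ multiples of $60$ in $[0,1000)$, and the product is $64\cdot17/1000=1.088$. With levels up to $2h$ and modulus $10^h$, the unused elements form a proportion $2^{h-1}/2^{2h}\to0$, and the rounding costs a factor at most $1+4^h/10^h\to1$.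

Here is the general statement. For positive integers $Q,w$ let $G(Q,w)$ be the set of integers $b\ge0$ whose residue in $[0,Q)$ modulo $Q$ is a multiple of $w$.

\begin{lemma}\label{lem:grid}
Let $Q,w$ be positive integers.
\begin{enumerate}
\item[(i)] Let $j_0$ be an integer and let $a_j$, for $j_0\le j<j_0+w$, be integers with $a_j\equiv j\pmod Q$. If $t$ is an integer with $t\ge a_j$ for all these $j$, then $t-a_j\in G(Q,w)$ for some $j$.
\item[(ii)] For real $0\le u\le v$,
\[
|G(Q,w)\cap[u,v]|\le\Bigl(1+\frac wQ\Bigr)\frac{v-u+2Q}{w}.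
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $\rho\in[0,Q)$ be the residue of $t-j_0$ modulo $Q$. Write $\rho=iw+r$ with $i\ge0$ and $0\le r<w$, and put $j=j_0+r$. Then $t-a_j\equiv t-j_0-r\equiv\rho-r=iw\pmod Q$, and $0\le iw\le\rho<Q$. So the residue of $t-a_j\ge0$ is the multiple $iw$ of $w$.

(ii) The interval $[u,v]$ meets the block $[iQ,(i+1)Q)$ only for $\lfloor u/Q\rfloor\le i\le\lfloor v/Q\rfloor$, that is, for at most $(v-u)/Q+2$ values of $i$. Each block contains $\lceil Q/w\rceil\le Q/w+1$ elements of $G(Q,w)$. The product of the two bounds is the right-hand side.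
\end{proof}

The lemma handles one scale. What remains is timing. The set $B$ has to pass from the grid that suits levels up to $k$ to the sparser grid that suits levels up to $k+1$, and it can do so only some time after the elements of level $k+1$ have appeared. In the meantime $A(x)$ has already grown while $B$ still has its old density. In the decimal model this costs a factor of about $2$. We therefore let the number of elements grow by a factor of only $1+\varepsilon$ per level, and we make the place of the change of grid a parameter.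

\section{The construction}\label{sec:constr}

\subsection*{Parameters}
For $k\ge0$ let $\varepsilon_k\in(0,1]$ be real and let $\sigma_k,\tau_k\ge4$ be integers, and assume that the limits
\[
\varepsilon_k\to\varepsilon\in[0,1],\qquad\sigma_k\to\sigma\in[4,\infty],\qquad\tau_k\to\tau\in[4,\infty]
\]
exist. Put
\[
Z_0=1,\qquad T_k=\tau_kZ_k,\qquad Z_{k+1}=\sigma_kT_k,\qquad P_k=\prod_{i=1}^k(1+\varepsilon_i),\qquad m_k=\lceil P_k\rceil,
\]
and $m_{-1}=0$. Level $k$ of $A$ will start at $Z_k$, which replaces $10^k$. Levels $0,\dots,k$ will contain $m_k$ elements, and from $T_k$ on we represent integers with the help of level $k$. We assume one growth condition: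
\[
\textup{(H)}\qquad P_k/P_{\lfloor k/2\rfloor}\to\infty\quad(k\to\infty).
\]
We record three facts.
\begin{enumerate}
\item[(F1)] For $i\le k$, $Z_i$ divides $Z_k$ and $Z_k/Z_i\ge16^{k-i}$, because $Z_{k+1}/Z_k=\sigma_k\tau_k$ is an integer at least $16$. Also $4Z_k\le T_k$ and $4T_k\le Z_{k+1}$.
\item[(F2)] The sequence $(m_k)$ is nondecreasing, $P_k\le m_k\le2P_k$ since $P_k\ge1$, and $m_k\le2^k\le16^k\le Z_k$ since $P_k\le2^k$.
\item[(F3)] By (H), $P_k\to\infty$. Hence $m_k/P_k\to1$ and $m_{k+1}/m_k\to q$, where $q=1+\varepsilon$.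
\end{enumerate}

\subsection*{The set $A$}
Since $m_k\to\infty$, each $j\ge0$ has a unique \emph{level} $k\ge0$ with $m_{k-1}\le j<m_k$. Put $a_j=Z_k+j$ and $A=\{a_j:j\ge0\}$. By (F2), $j<m_k\le Z_k$, so an element of level $k$ lies in $[Z_k,2Z_k)$. These intervals are disjoint, so the $a_j$ are distinct. If $Z_k\le x<Z_{k+1}$, then all elements of level below $k$ are at most $x$ and all elements of level above $k$ exceed $x$. Therefore
\begin{equation}\label{eq:A}
m_{k-1}\le A(x)\le m_k\qquad(Z_k\le x<Z_{k+1}).
\end{equation}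

\subsection*{The set $B$}
At stage $k$ we use the levels $h,\dots,k$ of $A$ for some $h<k$, with modulus $Q_k=Z_h$; they contain $w_k=m_k-m_{h-1}$ elements. The cutoff $h$ must meet three demands. The discarded levels must be a negligible part of $A$, the modulus must be much larger than $w_k$ so that rounding costs little, and the modulus must be much smaller than $Z_k$ so that the term $2Q_k$ in Lemma~\ref{lem:grid}(ii) is negligible at the scale of stage $k$. The choice $h=\lfloor k/2\rfloor$ meets all three. Indeed, by (F2) and (H), by (F2) and $h\ge(k-1)/2$, and by (F1) and $k-h\ge k/2$, respectively,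
\begin{equation}\label{eq:three}
\frac{m_{h-1}}{m_k}\le\frac{2P_h}{P_k}\to0,\qquad\frac{m_k}{Q_k}\le\frac{2^k}{4^{k-1}}\to0,\qquad\frac{Q_k}{Z_k}\le16^{-k/2}\to0 .
\end{equation}
In particular $w_k/m_k\to1$. Fix $k_0$ such that $w_k\ge1$ for all $k\ge k_0$, and put
\[
B_k=G(Q_k,w_k),\qquad I_k=[T_k-2Z_k,\;T_{k+1}],\qquad B=\bigcup_{k\ge k_0}(B_k\cap I_k).
\]
The piece $B_k\cap I_k$ is responsible for the integers in $[T_k,T_{k+1}]$. It starts $2Z_k$ before $T_k$ because the elements of $A$ added to it may be almost as large as $2Z_k$. Figure~\ref{fig:scales} shows the arrangement.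

\begin{figure}[ht]
\centering
\begin{tikzpicture}[font=\small]
\draw[->] (0,0)--(11.2,0);
\draw[line width=3pt] (0.6,0)--(1.1,0) (5.6,0)--(6.1,0) (10.3,0)--(10.8,0);
\node[below] at (0.6,-0.05) {$Z_k$};
\node[below] at (3.2,-0.05) {$T_k$};
\node[below] at (5.6,-0.05) {$Z_{k+1}$};
\node[below] at (8.2,-0.05) {$T_{k+1}$};
\node[below] at (10.3,-0.05) {$Z_{k+2}$};
\draw[dotted] (3.2,0)--(3.2,1.3) (8.2,0)--(8.2,1.3);
\draw[thick,-|] (0,1.2)--(3.2,1.2) node[midway,above] {$I_{k-1}$};
\draw[thick,|-|] (2.5,0.6)--(8.2,0.6) node[midway,above] {$I_k$};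
\draw[thick,|-] (7.5,1.2)--(11.2,1.2) node[midway,above] {$I_{k+1}$};
\draw[<->] (3.2,-0.8)--(5.6,-0.8) node[midway,below] {(a)};
\draw[<->] (5.6,-0.8)--(8.2,-0.8) node[midway,below] {(b)};
\end{tikzpicture}
\caption{The scales of the construction (schematic). Level $k$ of $A$ lies in the heavy segment $[Z_k,2Z_k)$. The set $B$ contains the grid $B_k$, of density about $1/m_k$, on the interval $I_k=[T_k-2Z_k,T_{k+1}]$; consecutive intervals overlap. In range (a) $A(x)\le m_k$; in range (b) $A(x)\le m_{k+1}$, while the grid $B_k$ is still in use.}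
\label{fig:scales}
\end{figure}

\begin{lemma}\label{lem:compl}
Every integer $t\ge T_{k_0}$ lies in $A+B$. There are numbers $\eta_k\ge0$ with $\eta_k\to0$ such that, for $k\ge k_0$,
\begin{equation}\label{eq:count}
|B_k\cap[u,v]|\le(1+\eta_k)\,\frac{v-u+\eta_kZ_k}{m_k}\qquad(0\le u\le v).
\end{equation}
\end{lemma}

\begin{proof}
Choose $k\ge k_0$ with $T_k\le t\le T_{k+1}$, and let $h=\lfloor k/2\rfloor$. Let $m_{h-1}\le j<m_k$, and let $l$ be the level of $j$. From $m_{h-1}\le j<m_l$ and $m_{l-1}\le j<m_k$ we get $h\le l\le k$, since $(m_i)$ is nondecreasing. Then $Q_k=Z_h$ divides $Z_l$, so $a_j=Z_l+j\equiv j\pmod{Q_k}$, and $0<a_j<2Z_k<t$. Lemma~\ref{lem:grid}(i) with $j_0=m_{h-1}$ and $w=w_k$ gives such a $j$ with $t-a_j\in B_k$. Moreover $T_k-2Z_k\le t-a_j\le T_{k+1}$, so $t-a_j\in B_k\cap I_k\subseteq B$.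

For \eqref{eq:count}, let $\eta_k$ be the larger of $\frac{m_k}{w_k}\bigl(1+\frac{w_k}{Q_k}\bigr)-1$ and $\frac{2Q_k}{Z_k}$. Both tend to $0$ by \eqref{eq:three}, and Lemma~\ref{lem:grid}(ii) gives the inequality.
\end{proof}

\begin{remark}
Hypothesis (H) enters only through (F3) and the first limit in \eqref{eq:three}. It cannot be dropped there: $m_{h-1}/m_k\ge P_h/(4P_k)$ for $h\ge1$, so if (H) fails, then along a subsequence a fixed proportion of levels $0,\dots,k$ is unused, and the density of $B_k$, which is at least $1/w_k$, exceeds $1/m_k$ by a constant factor. The bounds $\varepsilon_k\le1$ and $\sigma_k,\tau_k\ge4$ give the other two limits in \eqref{eq:three}.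
\end{remark}

\section{The product $A(x)B(x)$}\label{sec:product}

By \eqref{eq:count}, each piece of $B$ has almost the ideal density $1/m_k$, so the waste comes from the transitions. There are three sources.

In range (b) of Figure~\ref{fig:scales}, $A(x)$ may be $m_{k+1}$ while $B$ has density $1/m_k$; this costs the factor $q$. The overlap of $I_k$ and $I_{k+1}$ has length $2Z_{k+1}$ and lies near $T_{k+1}=\tau_{k+1}Z_{k+1}$; this costs about $2/\tau$. Finally, the part of $B$ below $T_k$ is denser than $1/m_k$. Its excess is inherited from all earlier stages and is diluted by the factor $T_k/x$ as $x$ grows, hence by $1/\sigma$ when the next level arrives. The constant $D^*$ below bounds the inherited part; it is the fixed point of the recursion that passes from $T_k$ to $T_{k+1}$.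

\begin{proposition}\label{prop:main}
Put $q=1+\varepsilon$, $s=\dfrac1{\sigma\tau}$ and
\[
D^*=\frac{q(1-s+2s/\tau)}{1-qs}=1+\frac{\varepsilon+2qs/\tau}{1-qs}.
\]
The additive complements $A,B$ of Section~\ref{sec:constr} satisfy
\[
\limsup_{x\to\infty}\frac{A(x)B(x)}x\le\max\Bigl\{D^*+\frac2\tau,\ \ q\Bigl(1+\frac{D^*-1}\sigma+\frac2{\sigma\tau}\Bigr)+\frac2{\tau-2}\Bigr\},
\]
and $\min\{A(x),B(x)\}=A(x)$ for all large $x$.
\end{proposition}

The two forms of $D^*$ agree because $q(1-s+2s/\tau)-(1-qs)=\varepsilon+2qs/\tau$. Since $q\le2$ and $s\le1/16$, we have $qs\le1/8$, so $D^*\ge1$.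

\begin{proof}
\emph{Step 1: the inherited part.} For $k\ge k_0$ let
\[
N_k=\sum_{k_0\le i<k}|B_i\cap I_i|,\qquad D_k=\frac{m_kN_k}{T_k}.
\]
Thus $N_k$ counts the pieces of $B$ that end by $T_k$, and $D_k$ compares $N_k$ with the ideal value $T_k/m_k$. Let $s_k=T_k/T_{k+1}=1/(\sigma_k\tau_{k+1})$. Then $s_k\to s$ and $Z_k/T_{k+1}=s_k/\tau_k$. The interval $I_k$ has length $T_{k+1}-T_k+2Z_k$, so \eqref{eq:count} gives
\[
N_{k+1}\le\frac{T_kD_k}{m_k}+(1+\eta_k)\frac{T_{k+1}-T_k+(2+\eta_k)Z_k}{m_k}.
\]
Multiplying by $m_{k+1}/T_{k+1}$, we obtain $D_{k+1}\le\alpha_kD_k+\beta_k$ with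
\[
\alpha_k=\frac{m_{k+1}}{m_k}s_k\to qs,\qquad\beta_k=\frac{m_{k+1}}{m_k}(1+\eta_k)\Bigl(1-s_k+(2+\eta_k)\frac{s_k}{\tau_k}\Bigr)\to\beta:=q\Bigl(1-s+\frac{2s}\tau\Bigr),
\]
by (F3). As $qs\le1/8$, there is $k_1$ with $\alpha_k\le1/2$ and $\beta_k\le\beta+1$ for $k\ge k_1$, and induction gives $D_k\le\max\{D_{k_1},2\beta+2\}$ for $k\ge k_1$. So $D=\limsup D_k$ is finite, and taking upper limits in the recursion gives $D\le qsD+\beta$, that is, $D\le\beta/(1-qs)=D^*$. Put $E_k=\max\{D_k,1\}$. Since $D^*\ge1$,
\begin{equation}\label{eq:E}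
\limsup_{k\to\infty}E_k\le D^* .
\end{equation}

\emph{Step 2: $B(x)$ between $T_k$ and $T_{k+1}$.} Let $T_k\le x<T_{k+1}$ with $k\ge k_0$, and put $\theta=T_k/x\in(0,1]$, so that $Z_k/x=\theta/\tau_k$. For $i\ge k+2$ the left end of $I_i$ is $T_i-2Z_i\ge2Z_i\ge2Z_{k+2}>T_{k+1}>x$, so only the pieces with $i\le k+1$ contribute to $B(x)$:
\[
B(x)\le N_k+|B_k\cap[T_k-2Z_k,x]|+R(x),\qquad R(x)=|B_{k+1}\cap[T_{k+1}-2Z_{k+1},x]|.
\]
We multiply by $m_k/x$ and apply \eqref{eq:count} to the middle term. The first two terms contribute at most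
\[
\theta D_k+(1+\eta_k)\Bigl(1-\theta+(2+\eta_k)\frac\theta{\tau_k}\Bigr).
\]
Here $\theta D_k+1-\theta\le1+\theta(E_k-1)$ and $\eta_k(1-\theta)\le\eta_k$. With $\kappa_k=(1+\eta_k)(2+\eta_k)\to2$ we get
\begin{equation}\label{eq:Bx}
\frac{m_kB(x)}x\le1+\eta_k+\theta\Bigl(E_k-1+\frac{\kappa_k}{\tau_k}\Bigr)+\frac{m_kR(x)}x .
\end{equation}
The term $R(x)$ vanishes if $x<T_{k+1}-2Z_{k+1}$. Otherwise $x\ge(\tau_{k+1}-2)Z_{k+1}$, and the interval defining $R(x)$ has length less than $2Z_{k+1}$, so \eqref{eq:count} gives $m_{k+1}R(x)\le\kappa_{k+1}Z_{k+1}$. In both cases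
\begin{equation}\label{eq:R}
\frac{m_{k+1}R(x)}x\le\frac{\kappa_{k+1}}{\tau_{k+1}-2}.
\end{equation}

\emph{Step 3: the two ranges.} The bracket multiplying $\theta$ in \eqref{eq:Bx} is nonnegative, so we may replace $\theta$ by any upper bound.

(a) Let $T_k\le x<Z_{k+1}$. Then $A(x)\le m_k$ by \eqref{eq:A}, and $R(x)=0$ because $T_{k+1}-2Z_{k+1}\ge2Z_{k+1}>x$. Using $\theta\le1$ in \eqref{eq:Bx},
\[
\frac{A(x)B(x)}x\le E_k+\eta_k+\frac{\kappa_k}{\tau_k}.
\]
The right-hand side depends only on $k$, and by \eqref{eq:E} its upper limit is at most $D^*+2/\tau$.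

(b) Let $Z_{k+1}\le x<T_{k+1}$. Then $A(x)\le m_{k+1}$ by \eqref{eq:A}, and $\theta\le T_k/Z_{k+1}=1/\sigma_k$. Multiplying \eqref{eq:Bx} by $m_{k+1}/m_k$ and using \eqref{eq:R},
\[
\frac{A(x)B(x)}x\le\frac{m_{k+1}}{m_k}\Bigl(1+\eta_k+\frac{E_k-1}{\sigma_k}+\frac{\kappa_k}{\sigma_k\tau_k}\Bigr)+\frac{\kappa_{k+1}}{\tau_{k+1}-2}.
\]
By (F3) and \eqref{eq:E}, the upper limit of the right-hand side is at most the second expression in the proposition. Since $k\to\infty$ as $x\to\infty$, the bound on the upper limit follows.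

\emph{Step 4: the smaller set.} Let $Z_k\le x<Z_{k+1}$. Then $x\ge16^k$, so $A(x)\le m_k\le2^k\le x^{1/4}$. By Lemma~\ref{lem:compl} and \eqref{eq:trivial}, $B(x)\ge(x-T_{k_0})x^{-1/4}$, which exceeds $x^{1/4}$ for large $x$.
\end{proof}

\section{Choosing the parameters}\label{sec:param}

\subsection*{Constant parameters}
Let $\varepsilon_k=\varepsilon\in(0,1]$, $\sigma_k=\sigma$ and $\tau_k=\tau$ for all $k$, with integers $\sigma,\tau\ge4$. Then $P_k=q^k$, and (H) holds because $P_k/P_{\lfloor k/2\rfloor}\ge q^{k/2}\to\infty$. Put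
\begin{equation}\label{eq:c}
c=\frac{\log(1+\varepsilon)}{\log(\sigma\tau)},
\end{equation}
so that $Z_k^c=(\sigma\tau)^{ck}=q^k$. If $Z_k\le x<Z_{k+1}$ with $k\ge1$, then $q^k\le x^c<q^{k+1}$, while \eqref{eq:A} and (F2) give $q^{k-1}\le A(x)\le2q^k$. Hence $q^{-2}x^c\le A(x)\le2x^c$, and with the last claim of Proposition~\ref{prop:main},
\begin{equation}\label{eq:asymp}
\min\{A(x),B(x)\}\asymp x^c .
\end{equation}
It remains to keep both expressions in Proposition~\ref{prop:main} below $1+\delta$. When $\varepsilon$ and $1/\tau$ are small, $D^*-1$ is close to $\varepsilon$, and the larger expression is about $1+\varepsilon+\varepsilon/\sigma+2/\tau$. So $\varepsilon$ and $1/\tau$ must be of order at most $\delta$, while $\sigma$ may stay bounded.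

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $\varepsilon=\delta/4$, $\sigma=4$, $\tau=\lceil40/\delta\rceil$. As $\delta\le1$, we have $q\le\frac54$ and $\tau\ge40$, so $s\le\frac1{160}$, $qs\le\frac1{128}$, and $\frac{2qs}\tau\le\frac2{128}\cdot\frac\delta{40}=\frac\delta{2560}$. Therefore
\[
D^*-1\le\frac{128}{127}\Bigl(\frac14+\frac1{2560}\Bigr)\delta\le0.26\,\delta .
\]
Also $\frac2\tau\le0.05\,\delta$ and $\frac2{\sigma\tau}\le0.0125\,\delta$, and $\tau-2\ge\frac{40}\delta-\frac2\delta$ gives $\frac2{\tau-2}\le\frac{2\delta}{38}\le0.053\,\delta$. The first expression in Proposition~\ref{prop:main} is at most $1+0.31\,\delta$. The second is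
\[
q+q\Bigl(\frac{D^*-1}4+\frac2{\sigma\tau}\Bigr)+\frac2{\tau-2}\le1+0.25\,\delta+1.25\,(0.065+0.0125)\,\delta+0.053\,\delta<1+\delta .
\]
So $\limsup A(x)B(x)/x\le1+\delta$. The exponent \eqref{eq:c} is the number $c$ of the theorem, and \eqref{eq:asymp} gives both the order of $\min\{A(x),B(x)\}$ and the limit.
\end{proof}

To optimize the exponent \eqref{eq:c} we spend almost all of the slack $\delta$ on $\varepsilon$. This requires $\varepsilon/\sigma$ and $2/\tau$ to be $o(\delta)$. Enlarging $\sigma$ and $\tau$ by a factor $\log(1/\delta)$ achieves this and changes $\log(\sigma\tau)$ only in lower-order terms.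

\begin{proof}[Proof of Theorem~\ref{thm:B}]
\emph{Lower bound.} Let $0<\delta<e^{-10}$ and $\ell=\log(1/\delta)>10$. Take
\[
\sigma=\lceil\ell\rceil,\qquad\tau=\lceil\ell/\delta\rceil,\qquad\varepsilon=\delta\Bigl(1-\frac{10}\ell\Bigr)\in(0,\delta).
\]
Then $s\le\delta/\ell^2$ and $qs\le2\delta/\ell^2\le\frac12$, so $(1-qs)^{-1}\le1+2qs\le1+4\delta/\ell^2$, and $2qs/\tau\le4\delta^2/\ell^3$. Using $\varepsilon<\delta<1$ and $\ell>10$,
\[
D^*-1\le\Bigl(\varepsilon+\frac{4\delta^2}{\ell^3}\Bigr)\Bigl(1+\frac{4\delta}{\ell^2}\Bigr)\le\varepsilon+\frac{\delta^2}{\ell^2}\Bigl(4+\frac4\ell+\frac{16\delta}{\ell^3}\Bigr)\le\varepsilon+\frac{5\delta^2}{\ell^2}\le\varepsilon+\frac\delta\ell .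
\]
Since $2/\tau\le2\delta/\ell$, the first expression in Proposition~\ref{prop:main} is at most $1+\varepsilon+3\delta/\ell<1+\delta$. For the second, $D^*-1<\delta$ gives $(D^*-1)/\sigma\le\delta/\ell$; moreover $2/(\sigma\tau)\le2\delta/\ell^2\le0.2\,\delta/\ell$ and $2/(\tau-2)\le2\delta/(\ell-2\delta)\le2.5\,\delta/\ell$. With $q\le2$ the second expression is at most
\[
1+\varepsilon+2\cdot1.2\,\frac\delta\ell+2.5\,\frac\delta\ell<1+\varepsilon+\frac{10\,\delta}\ell=1+\delta .
\]
So the pair is admissible in the definition of $c^*(\delta)$, and \eqref{eq:asymp} shows that $c^*(\delta)$ is at least the exponent \eqref{eq:c}. Now $\log(1+\varepsilon)\ge\varepsilon-\varepsilon^2/2\ge\varepsilon(1-\delta)$ and $\sigma\tau\le(\ell+1)^2/\delta$, so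
\[
c^*(\delta)\ge\frac{\delta(1-10/\ell)(1-\delta)}{\ell+2\log(\ell+1)}=(1-o(1))\frac\delta{\log(1/\delta)} .
\]

\emph{Upper bound.} Let $0<\delta<C_0$ and let $A,B$ be additive complements with $\limsup A(x)B(x)/x=1+\delta'\le1+\delta$. By \eqref{eq:trivial}, $\delta'\ge0$, so \eqref{eq:known} applies with $\delta'$. The lower limit of the exponent is at most its upper limit, hence at most $f(\delta')\le f(\delta)$, as $f$ is increasing. Thus $c^*(\delta)\le f(\delta)$. Finally,
\[
(3-2\delta)^2-(2\delta+2)^3=1-36\delta-20\delta^2-8\delta^3,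
\]
whose square root is $1-18\delta+O(\delta^2)$. Therefore
\[
f(\delta)=\log_2\frac{4+8\delta+O(\delta^2)}{4-20\delta+O(\delta^2)}=\log_2\bigl(1+7\delta+O(\delta^2)\bigr)=\frac{7\delta}{\log2}+O(\delta^2).\qedhere
\]
\end{proof}

\begin{remark}
With constant parameters, Proposition~\ref{prop:main} gives no better lower bound asymptotically. If its second expression is at most $1+\delta$ with $\delta<1$, then $\varepsilon\le\delta$ and $\tau>2/\delta$, so the exponent \eqref{eq:c} is less than $\delta/\log(1/\delta)$. The logarithm is the price of the overlaps, which force consecutive levels to be a factor $1/\delta$ apart.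
\end{remark}

\subsection*{Slowly varying parameters}
To reach $A(x)B(x)=(1+o(1))x$ we need $\varepsilon_k\to0$ and $\tau_k\to\infty$. We take $1/\varepsilon_k=\sigma_k=\tau_k=r_k$. If $r_k$ were a constant $r$, the exponent \eqref{eq:c} would be about $1/(2r\log r)$. So $r_k$ must tend to infinity slowly enough for this quantity to stay above $\varphi$, and also slowly enough for (H).

\begin{proof}[Proof of Theorem~\ref{thm:C}]
The function $\varphi$ need not be monotone, so let $\Phi(y)=\sup_{x\ge y}\varphi(x)\in[0,\infty]$. It is nonincreasing and tends to $0$. With the conventions $0^{-1/2}=\infty$ and $\infty^{-1/2}=0$, put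
\[
r_k=\max\Bigl\{4,\ \min\bigl\{4+\lfloor\sqrt k\rfloor,\ \lfloor(12\,\Phi(16^k))^{-1/2}\rfloor\bigr\}\Bigr\}.
\]
Both entries of the minimum are nondecreasing in $k$ and tend to infinity. So $(r_k)$ is a nondecreasing sequence of integers with $r_k\to\infty$ and $4\le r_k\le4+\sqrt k$. For large $k$ the minimum is at least $4$, so it equals $r_k$, and then
\begin{equation}\label{eq:r}
12\,r_k^2\,\Phi(16^k)\le1 .
\end{equation}
Take $\varepsilon_k=1/r_k$ and $\sigma_k=\tau_k=r_k$. By concavity, $\log(1+y)\ge y\log2\ge y/2$ on $[0,1]$, so $\log(1+\varepsilon_i)\ge1/(2r_k)$ for $i\le k$. The quotient $P_k/P_{\lfloor k/2\rfloor}$ has at least $k/2$ factors, hence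
\[
\log\frac{P_k}{P_{\lfloor k/2\rfloor}}\ge\frac k2\cdot\frac1{2r_k}\ge\frac k{4(4+\sqrt k)}\to\infty,
\]
and (H) holds. The limits are $\varepsilon=0$ and $\sigma=\tau=\infty$, so $q=1$, $s=0$, $D^*=1$, and both expressions in Proposition~\ref{prop:main} equal $1$. Together with \eqref{eq:trivial} this gives $A(x)B(x)=(1+o(1))x$.

Now let $Z_k\le x<Z_{k+1}$ with $k\ge2$ so large that \eqref{eq:r} holds. By \eqref{eq:A},
\[
\log A(x)\ge\log P_{k-1}\ge\frac{k-1}{2r_k},\qquad\log x\le\log Z_{k+1}=\sum_{i=0}^k2\log r_i\le2(k+1)\log r_k .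
\]
Since $\frac{k-1}{k+1}\ge\frac13$, $\log r_k\le r_k$ and $x\ge Z_k\ge16^k$,
\[
\frac{\log A(x)}{\log x}\ge\frac{k-1}{4(k+1)r_k\log r_k}\ge\frac1{12r_k^2}\ge\Phi(16^k)\ge\varphi(x).
\]
By Proposition~\ref{prop:main}, $\min\{A(x),B(x)\}=A(x)\ge x^{\varphi(x)}$ for all large $x$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{FS} Jin-Hui Fang and Csaba S\'andor, \emph{On function $SX$ of additive complements}, arXiv:2210.09680 (2022).
\end{thebibliography}
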